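# Closed subspaces with the countable separation property in spaces with a long unconditional basis

## 1. Separating families, long unconditional bases, and related notions

Scalars $\mathbb K$ are real or complex, and "subspace" always means closed linear subspace. $B_X$ is the closed unit ball of a Banach space $X$, and $\operatorname{dens}X$ is the smallest cardinality of a dense subset of $X$. For $Y\subset X$ we write $Y^\perp=\{f\in X^*: f|_Y=0\}$.

**Definition (separating family).** A set $\mathcal F\subset X^*$ separates $X$ if for every $x\in X\setminus\{0\}$ there is $f\in\mathcal F$ with $f(x)\ne 0$.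

By Hahn–Banach for the $w^*$-topology, $\mathcal F$ separates $X$ exactly when the $w^*$-closed linear span of $\mathcal F$ is $X^*$. Consequently some countable subset of $X^*$ separates $X$ if and only if $X^*$ is $w^*$-separable: (Gaussian) rational combinations of a countable separating set are $w^*$-dense, and a $w^*$-dense set separates. Example: the coordinate functionals separate $\ell_\infty$, so $\ell_\infty$, although nonseparable, has a countable separating set.

**Definition (CSP).** $X$ has the countable separation property (CSP) if every $\mathcal F\subset X^*$ that separates $X$ has a countable subset $\mathcal F_0\subset\mathcal F$ that also separates $X$.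

The quantifier matters: every separating family must be reducible, and having one countable separating family is not enough. Let $\Gamma$ be uncountable. In $c_0(\Gamma)$ or $\ell_1(\Gamma)$ the coordinate functionals separate, but countably many of them, indexed by $\Gamma_0$, all kill the unit vector $e_j$ for $j\notin\Gamma_0$. So these spaces fail CSP. In the other direction we have the following.

**Fact 1.** Every separable $X$ has CSP. Indeed, let $\mathcal F$ separate $X$. The open sets $\{x:f(x)\neq0\}$, $f\in\mathcal F$, cover $X\setminus\{0\}$. This is a separable metric space, hence Lindelöf, and a countable subcover gives $\mathcal F_0$.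

**Fact 2.** CSP passes to subspaces. Let $X$ have CSP, $Y\subset X$, and let $\mathcal F\subset Y^*$ separate $Y$. Extend each $f\in\mathcal F$ to some $\tilde f\in X^*$. The family $\{\tilde f:f\in\mathcal F\}\cup Y^\perp$ separates $X$: points outside $Y$ are seen by $Y^\perp$, nonzero points of $Y$ by some $\tilde f$. Take a countable separating subset. Its members from $Y^\perp$ vanish on $Y$, so the others, restricted to $Y$, form a countable subset of $\mathcal F$ that separates $Y$.

**Definition (biorthogonal system, M-basis).** A biorthogonal system in $X$ is a family $(x_i,f_i)_{i\in I}\subset X\times X^*$ with $f_i(x_j)=\delta_{ij}$. It is an M-basis (Markushevich basis) if moreover $(x_i)$ has dense linear span and $(f_i)$ separates $X$.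

Example: in the space of continuous functions on the circle, the exponentials $t\mapsto e^{int}$, $n\in\mathbb Z$, with the Fourier coefficients, form an M-basis, by Fejér's theorem.

**Fact 3.** A CSP space with an M-basis is separable. Indeed, CSP gives a countable $I_0\subset I$ such that $(f_i)_{i\in I_0}$ separates. If $j\in I\setminus I_0$, then $x_j\ne0$ is killed by all these $f_i$, a contradiction. So $I=I_0$ is countable and $X=\overline{\operatorname{span}}(x_i)$ is separable.

**Definition (unconditional convergence).** A series $\sum_{\gamma\in\Gamma}x_\gamma$ converges unconditionally to $x$ if the net of its finite partial sums converges to $x$. By completeness, convergence to some limit is equivalent to the Cauchy criterion: for each $\eta>0$ there is a finite $F_0\subset\Gamma$ with $\|\sum_{\gamma\in F}x_\gamma\|\le\eta$ for all finite $F\subset\Gamma\setminus F_0$.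

**Definition (long unconditional basis, unconditional decomposition).** A family $(e_\gamma)_{\gamma\in\Gamma}$ in $X$, with $\Gamma$ possibly uncountable, is a long unconditional basis if every $x\in X$ is uniquely $x=\sum_{\gamma}a_\gamma e_\gamma$ with unconditional convergence. A family $(X_\gamma)_{\gamma\in\Gamma}$ of closed subspaces is an unconditional decomposition of $X$ if every $x$ is uniquely $x=\sum_\gamma x_\gamma$ with $x_\gamma\in X_\gamma$ and unconditional convergence. A long unconditional basis is the case $X_\gamma=\mathbb K e_\gamma$ (with $e_\gamma\neq0$).

Examples: the unit vectors in $c_0(\Gamma)$ and in $\ell_p(\Gamma)$, $1\le p<\infty$, are long unconditional bases. The $\ell_1$-sum of Banach spaces $X_\gamma$ (families with $\sum\|x_\gamma\|<\infty$) is unconditionally decomposed into the $X_\gamma$.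

For a long unconditional basis, $e_\gamma^*(x)$ denotes the coefficient $a_\gamma$ of $x$; Lemma 1 below shows that $e_\gamma^*$ is continuous. The support of $x$ is $\{\gamma:e^*_\gamma(x)\ne0\}$, and for $f\in X^*$ we put $\operatorname{supp}f=\{\gamma:f(e_\gamma)\neq0\}$.

**Definition (unconditional basic family).** A family in $X$ is an unconditional basic family if it is a long unconditional basis of its closed linear span. A family $(y_i)_{i\in I}$ is equivalent to the unit vector basis of $\ell_1(I)$ if there are $c,C>0$ with $c\sum|a_i|\le\|\sum a_iy_i\|\le C\sum|a_i|$ for all finitely supported scalar families $(a_i)$.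

The second notion implies the first, since the closed span is then an isomorphic copy of $\ell_1(I)$ with the $y_i$ in the role of unit vectors. Example: if $(a_i,b_i)_{i\in I}$ are pairwise disjoint pairs in $\Gamma$, the vectors $e_{a_i}-e_{b_i}$ in $\ell_1(\Gamma)$ satisfy $\|\sum c_i(e_{a_i}-e_{b_i})\|=2\sum|c_i|$.

**Definition (regular cardinal).** An infinite cardinal $\kappa$ is regular if a union of fewer than $\kappa$ sets, each of cardinality less than $\kappa$, has cardinality less than $\kappa$. Example: the first uncountable cardinal $\omega_1$, because a countable union of countable sets is countable. The cardinal $\aleph_\omega=\sup_n\aleph_n$ is not regular.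

The remaining notions are needed for Theorem C only.

**Definition (Corson compact, WLD, WCG).** A compact space is Corson if it is homeomorphic to a subset of some $\mathbb R^I$ all of whose points have countable support. $X$ is weakly Lindelöf determined (WLD) if $(B_{X^*},w^*)$ is Corson, and weakly compactly generated (WCG) if it contains a weakly compact set with dense linear span.

Example: $c_0(\Gamma)$ is WLD. Its dual is $\ell_1(\Gamma)$, the $w^*$-topology on the dual ball is that of pointwise convergence on $\Gamma$, and every element of $\ell_1(\Gamma)$ has countable support (for complex scalars, separate real and imaginary parts). Example: $\ell_2(\Gamma)$ is WCG, its ball being weakly compact.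

**Definition (order continuity, weak unit).** A Banach lattice is order continuous if every decreasing net with infimum $0$ converges to $0$ in norm. An element $u\ge0$ of a lattice is a weak unit if $x\ge0$ and $x\wedge u=0$ imply $x=0$.

Examples: $L_1[0,1]$ is order continuous and the constant $1$ is a weak unit. $C[0,1]$ is not order continuous: the functions $t^n$ decrease, every continuous lower bound of all of them is $\le 0$ on $[0,1)$ and hence on $[0,1]$, so their infimum is $0$, yet each has norm $1$.

## 2. Must a CSP subspace of a space with a long unconditional basis be separable?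

By Fact 3, a CSP space with an M-basis is separable. A space with a long unconditional basis has an M-basis, so if the space itself has CSP, it is separable. The problem, from Jarno Talponen, "Lindelof type of generalization of separability in Banach spaces", arXiv:0803.3541 (2008), moves the hypothesis to a subspace:

Suppose $X$ has a long unconditional basis and $Y\subset X$ is a closed subspace with CSP. Does it follow that $Y$ is separable?

Here the basis lives in $X$ and CSP lives in $Y$, and we are not given an M-basis of $Y$. The answer is yes. We prove three theorems.

**Theorem A.** Let $X$ have a long unconditional basis $(e_\gamma)_{\gamma\in\Gamma}$, let $\kappa$ be a regular uncountable cardinal, and let $Y\subset X$ be a subspace with $\operatorname{dens}Y\ge\kappa$. Then $Y$ contains an unconditional basic family of cardinality $\kappa$. More precisely, $Y$ contains either a family equivalent to the unit vector basis of $\ell_1(\kappa)$, or a family of $\kappa$ nonzero vectors with pairwise disjoint supports with respect to $(e_\gamma)$.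

**Theorem B.** For a subspace $Y$ of a space with a long unconditional basis, the following are equivalent:

- (a) $Y$ is separable;
- (b) $Y$ has CSP;
- (c) $Y$ contains no uncountable unconditional basic family;
- (d) $Y$ admits no uncountable biorthogonal system;
- (e) $Y$ contains no isomorphic copy of $\ell_1(\omega_1)$, and some countable subset of $Y^*$ separates $Y$ (that is, $Y^*$ is $w^*$-separable).

Neither half of (e) can be dropped.

**Theorem C.** Let $X$ have an unconditional decomposition into WLD subspaces (for instance, let $X$ be any order continuous Banach lattice). Then every subspace $Y\subset X$ either contains $\ell_1(\omega_1)$ or is WLD. Consequently every subspace of $X$ with CSP is separable.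

The implication (b)⇒(a) answers the question. It will come from Theorem A with $\kappa=\omega_1$: a nonseparable $Y$ contains an uncountable unconditional basic family, and the coordinate functionals of such a family violate CSP on its span, contradicting Fact 2.

## 3. Hilbert space and hyperplanes of $c_0(\Gamma)$ and $\ell_1(\Gamma)$

If $X=\ell_2(\Gamma)$, every subspace $Y$ has an orthonormal basis, which is an M-basis of $Y$, so Fact 3 applies. In general we cannot pick a basis of $Y$ so easily. We would like to produce one from the basis of $X$ by coordinate projections. For $A\subset\Gamma$ let $P_A$ be the projection $\sum a_\gamma e_\gamma\mapsto\sum_{\gamma\in A}a_\gamma e_\gamma$. When is $P_AY\subset Y$? Two hyperplanes show what can happen.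

Let $X=c_0(\Gamma)$ with $\Gamma$ uncountable, $f\in\ell_1(\Gamma)=X^*$ nonzero, $Y=\ker f$, and $C=\operatorname{supp}f$, a countable set. Then $P_AY\subset Y$ if and only if $A\supset C$ or $A\cap C=\emptyset$. If $A\supset C$, then $f(P_Ay)=f(y)=0$. If $A\cap C=\emptyset$, then $f(P_Ay)=0$ trivially. In the remaining case pick $a\in A\cap C$ and $b\in C\setminus A$. Then $y=f(e_a)^{-1}e_a-f(e_b)^{-1}e_b$ lies in $Y$, but $f(P_Ay)=1$. So there are plenty of countable sets $A$ with $P_AY\subset Y$: it is enough that $A$ sees the annihilator $f$ whole.

Now let $X=\ell_1(\Gamma)$, $f=(1,1,1,\dots)\in\ell_\infty(\Gamma)=X^*$, and $Y=\ker f=\{x:\sum x_\gamma=0\}$. The same vectors $e_a-e_b$ with $a\in A$, $b\notin A$ show that $P_AY\subset Y$ only for $A=\emptyset$ and $A=\Gamma$. Projections are useless here, because the annihilator $f$ has uncountable support. But this $Y$ contains a copy of $\ell_1(|\Gamma|)$, spanned by the vectors $e_{a_i}-e_{b_i}$ of Section 1. We shall see that both behaviors are general: a functional of large support forces $\ell_1(\kappa)$ into $Y$, and if all supports are small, many projections leave $Y$ invariant.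

## 4. Restricted coordinate functionals give injectivity, not separability

The first thing to try is to imitate Fact 3. The restrictions $e_\gamma^*|_Y$ separate $Y$. If $Y$ has CSP, there is a countable $\Gamma_0\subset\Gamma$ such that $(e_\gamma^*)_{\gamma\in\Gamma_0}$ separates $Y$. Thus $P_{\Gamma_0}$ is injective on $Y$ and maps $Y$ into the separable space $\overline{\operatorname{span}}\{e_\gamma:\gamma\in\Gamma_0\}$. In Fact 3 one now used that a vector $e_j$, $j\notin\Gamma_0$, is killed by $P_{\Gamma_0}$; but $e_j$ need not belong to $Y$. What is left is a bounded injection of $Y$ into a separable space, and this does not make $Y$ separable. Here is an example, which will also guide the proof.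

First, $\ell_1(\omega_1)$ embeds in $\ell_\infty$. Let $Q$ be the countable set of finite unions of open intervals with rational endpoints, enumerated by $\mathbb N$. For $t\in\mathbb R$ let $S_t=\{q\in Q:t\in q\}$, viewed as a subset of $\mathbb N$. The family $(S_t)$ is independent: given distinct reals $t_1,\dots,t_n,s_1,\dots,s_m$ there is $q\in Q$ containing every $t_i$ and no $s_j$. Fix $\omega_1$ of these reals, call this index set $\omega_1$, and put $r_t=1_{S_t}-1_{\mathbb N\setminus S_t}\in\ell_\infty$. For real scalars and finite sums, independence gives a coordinate $n$ where $r_t(n)$ is the sign of $a_t$ for all $t$ involved, so $\|\sum a_tr_t\|_\infty=\sum|a_t|$. For complex scalars, applying this to real and imaginary parts gives $\|\sum a_tr_t\|_\infty\ge\max(\sum|\operatorname{Re}a_t|,\sum|\operatorname{Im}a_t|)\ge\frac12\sum|a_t|$. In both cases $x\mapsto\sum x_tr_t$ is an isomorphic embedding of $\ell_1(\omega_1)$ into $\ell_\infty$. Therefore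
$$J:\ell_1(\omega_1)\to\ell_2,\qquad (Jx)_n=2^{-n}\sum_{t}x_t\,r_t(n),\tag{1}$$
is bounded and injective.

Now let $X=\ell_1(\omega_1)\oplus\ell_2$, which has a long unconditional basis (join the two unit vector bases), and let $Y=\{(x,Jx):x\in\ell_1(\omega_1)\}$. The graph $Y$ is isomorphic to $\ell_1(\omega_1)$, hence nonseparable, yet the countably many $\ell_2$-coordinates separate $Y$. So the attempt stops at the passage from "injective on $Y$" to "$Y$ separable". This $Y$ does fail CSP, but the restricted coordinate functionals alone need not reveal it: they contain a countable separating set. A different separating family has to be found, one adapted to $Y$.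

The same example shows that we cannot hope to find uncountably many disjointly supported vectors in every nonseparable $Y$. Each nonzero $y\in Y$ has a nonzero $\ell_2$-coordinate, so a disjointly supported family of nonzero vectors of $Y$ is countable. What saves us is again an annihilator. With $f=\big((r_t(1)/2)_{t},-e_1^*\big)\in X^*$ we have $f(x,Jx)=\frac12\sum_tx_tr_t(1)-(Jx)_1=0$, so $f\in Y^\perp$, and $f$ has uncountable support. The sum of the terms of $f(y)$ over the basis is $0$, but the individual terms $\frac12r_t(1)x_t=\pm\frac12x_t$ are absolutely summable and recover the $\ell_1$-structure of $Y$. So instead of adding the terms of $f(y)$, we should record them as a vector in $\ell_1(\Gamma)$. This is the idea that drives the proof.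

## 5. Multipliers, coordinate projections, and the operators $T_f$

**Purpose of Lemma 1.** We need all coordinate projections to be contractions and the terms $f(P_\gamma x)$ to be absolutely summable. A renorming gives both.

**Lemma 1.** Let $(X_\gamma)_{\gamma\in\Gamma}$ be an unconditional decomposition of $X$. There is an equivalent norm on $X$ such that for all scalars $|\varepsilon_\gamma|\le1$ the map $M_\varepsilon x=\sum\varepsilon_\gamma x_\gamma$ is well defined on $X$ and $\|M_\varepsilon\|\le1$.

**Step 1: definition and finiteness.** This step defines the new norm and checks that it makes sense. By uniqueness of expansions each $x_\gamma$ depends linearly on $x$. Put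
$$|||x|||=\sup\Big\{\Big\|\sum_{\gamma\in F}\varepsilon_\gamma x_\gamma\Big\|: F\subset\Gamma\text{ finite},\ |\varepsilon_\gamma|\le1\Big\}.$$
Given $\eta>0$, the Cauchy criterion gives a finite $F_0$ with $\|\sum_Fx_\gamma\|\le\eta$ for all finite $F$ disjoint from $F_0$. For such $F$ and $\varphi\in B_{X^*}$ we claim $\sum_F|\varphi(x_\gamma)|\le4\eta$. For every $G\subset F$ we have $|\varphi(\sum_Gx_\gamma)|\le\eta$. Taking for $G$ the set where $\operatorname{Re}\varphi(x_\gamma)\ge0$, and then its complement in $F$, gives $\sum_F|\operatorname{Re}\varphi(x_\gamma)|\le2\eta$. The imaginary parts are treated in the same way, which proves the claim. Taking the supremum over $\varphi$, we get $\|\sum_F\varepsilon_\gamma x_\gamma\|\le4\eta$ whenever $|\varepsilon_\gamma|\le1$. This has two consequences. For arbitrary finite $F$, splitting into $F\cap F_0$ and $F\setminus F_0$ gives $|||x|||\le\sum_{F_0}\|x_\gamma\|+4\eta<\infty$. And $\sum\varepsilon_\gamma x_\gamma$ satisfies the Cauchy criterion, so $M_\varepsilon x$ exists.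

**Step 2: easy inequalities.** This step collects what is immediate. As $x$ is the limit of its partial sums, $\|x\|\le|||x|||$, so $|||\cdot|||$ is a norm. By uniqueness, the $\gamma$-component of $M_\varepsilon x$ is $\varepsilon_\gamma x_\gamma$, so $|||M_\varepsilon x|||\le|||x|||$.

**Step 3: completeness.** The identity $(X,|||\cdot|||)\to(X,\|\cdot\|)$ is a bounded bijection, so by the open mapping theorem the norms are equivalent as soon as $|||\cdot|||$ is complete; this step proves that. Let $(x^n)$ be $|||\cdot|||$-Cauchy. It is $\|\cdot\|$-Cauchy, so $x^n\to x$ in $\|\cdot\|$. Taking $F=\{\gamma\}$ we see that $(x^n_\gamma)_n$ is Cauchy, so $x^n_\gamma\to z_\gamma\in X_\gamma$. Given $\eta>0$ choose $N$ with $|||x^n-x^m|||\le\eta$ for $n,m\ge N$. Letting $m\to\infty$ in each finite sum,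
$$\Big\|\sum_{\gamma\in F}\varepsilon_\gamma(x^n_\gamma-z_\gamma)\Big\|\le\eta\qquad(n\ge N,\ F\text{ finite},\ |\varepsilon_\gamma|\le1).\tag{2}$$
Choose a finite $F_0$ with $\|\sum_Fx^N_\gamma\|\le\eta$ for finite $F$ disjoint from $F_0$. By (2), $\|\sum_Fz_\gamma\|\le2\eta$ for such $F$. As $\eta$ was arbitrary, $\sum z_\gamma$ converges unconditionally to some $z$. Taking $\varepsilon_\gamma=1$ in (2) and letting $F$ increase gives $\|x^n-z\|\le\eta$ for $n\ge N$. Hence $z=x$, and $x_\gamma=z_\gamma$ by uniqueness. Now (2) says $|||x^n-x|||\le\eta$ for $n\ge N$. $\square$

All properties in our theorems are invariant under equivalent renorming (densities, supports, CSP, WLD, equivalence to an $\ell_1$ basis), so from now on we use the norm of Lemma 1. In particular the coordinate functionals of a long unconditional basis are continuous, and such a basis with its coordinate functionals is an M-basis.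

For $A\subset\Gamma$ let $P_A=M_{1_A}$ and $P_\gamma=P_{\{\gamma\}}$. The range of $P_A$ lies in $X_A:=\overline{\operatorname{span}}\bigcup_{\gamma\in A}X_\gamma$, and $P_A$ is the identity on each $X_\gamma$, $\gamma\in A$, hence on $X_A$. So $P_A$ is a projection onto $X_A$ of norm at most $1$, and $P_AP_B=P_{A\cap B}$. If $A$ is the union of an increasing chain $(A_\alpha)$, then $P_{A_\alpha}x\to P_Ax$ for every $x$. Indeed, for a finite sum $x=\sum_{\gamma\in F}x_\gamma$ the finite set $F\cap A$ lies in some $A_\alpha$, and then $P_{A_\beta}x=P_Ax$ for all $\beta\ge\alpha$; finite sums are dense and the projections are uniformly bounded.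

For $f\in X^*$ and $x\in X$ we have
$$\sum_{\gamma\in\Gamma}|f(P_\gamma x)|\le\|f\|\,\|x\|.\tag{3}$$
Indeed, for finite $F$ choose $|\varepsilon_\gamma|=1$ with $\varepsilon_\gamma f(P_\gamma x)=|f(P_\gamma x)|$ for $\gamma\in F$, and $\varepsilon_\gamma=0$ off $F$. Then $\sum_F|f(P_\gamma x)|=f(M_\varepsilon x)\le\|f\|\|x\|$. Hence $T_fx=(f(P_\gamma x))_{\gamma}$ defines a bounded operator $T_f:X\to\ell_1(\Gamma)$. Note that $T_f$ can be far from zero on $Y$ even when $f\in Y^\perp$; this is what happened in Section 4.

## 6. A functional of large support puts $\ell_1(\kappa)$ inside $Y$

We recall the classical $\Delta$-system lemma, with proof, since this is one of the places where regularity is used.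

**Lemma 2 ($\Delta$-system lemma).** Let $\kappa$ be regular uncountable and $(E_i)_{i\in I}$ a family of finite sets with $|I|=\kappa$. There are $H\subset I$ with $|H|=\kappa$ and a finite set $R$ such that $E_i\cap E_j=R$ for distinct $i,j\in H$.

*Proof.* $I$ is the union of the countably many sets $\{i:|E_i|=n\}$, so by regularity one of them has cardinality $\kappa$, and we may assume $|E_i|=n$ for all $i$. We use induction on $n$. For $n=0$ take $R=\emptyset$ and $H=I$. Let $n\ge1$. If some point $p$ lies in $E_i$ for $\kappa$ many $i$, apply the case $n-1$ to the sets $E_i\setminus\{p\}$ for these $i$, and add $p$ to the root obtained. Otherwise every point lies in fewer than $\kappa$ of the $E_i$, and we choose $i_\alpha$, $\alpha<\kappa$, recursively with disjoint sets $E_{i_\alpha}$. If $i_\beta$, $\beta<\alpha$, are chosen, $U=\bigcup_{\beta<\alpha}E_{i_\beta}$ has fewer than $\kappa$ points, each in fewer than $\kappa$ of the $E_i$. By regularity fewer than $\kappa$ of the $E_i$ meet $U$, so some $E_{i_\alpha}$ is disjoint from $U$. As the sets are nonempty, the $i_\alpha$ are distinct. Take $R=\emptyset$ and $H=\{i_\alpha:\alpha<\kappa\}$. $\square$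

**Purpose of Lemma 3.** An operator from $Y$ into $\ell_1(\Gamma)$ that reaches $\kappa$ coordinates should produce $\ell_1(\kappa)$ in $Y$. The vectors reaching the various coordinates have messy images, but up to small errors these images are finitely supported, and the $\Delta$-system lemma thins them out until they do not disturb each other.

**Lemma 3.** Let $\kappa$ be regular uncountable and $T:Y\to\ell_1(\Gamma)$ a bounded operator. Suppose $S:=\{\gamma:(Ty)(\gamma)\neq0\text{ for some }y\in Y\}$ has $|S|\ge\kappa$. Then $Y$ contains a family of size $\kappa$ equivalent to the unit vector basis of $\ell_1(\kappa)$.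

**Step 1: uniformly large diagonal.** This step makes the diagonal entries bounded below. For $\gamma\in S$ choose $y_\gamma\in B_Y$ with $(Ty_\gamma)(\gamma)\ne0$ and put $\mu_\gamma=Ty_\gamma$. Fix a subset of $S$ of size $\kappa$. It is the union over $k\ge1$ of its subsets on which $|\mu_\gamma(\gamma)|\ge1/k$, so by regularity there are $\delta>0$ and $G\subset S$ with $|G|=\kappa$ and $|\mu_\gamma(\gamma)|\ge\delta$ for $\gamma\in G$.

**Step 2: small off-diagonal part.** This step removes interference. For $\gamma\in G$ choose a finite $F_\gamma\subset\Gamma$ with $\sum_{\eta\notin F_\gamma}|\mu_\gamma(\eta)|<\delta/2$. Apply Lemma 2 to the sets $F_\gamma\cup\{\gamma\}$, $\gamma\in G$, obtaining $H\subset G$ with $|H|=\kappa$ and a finite root $R$. Remove from $H$ the finitely many elements of $R$, so that $H\cap R=\emptyset$. If $\gamma\ne\eta$ are in $H$, then $\eta\notin F_\gamma$, since otherwise $\eta\in(F_\gamma\cup\{\gamma\})\cap(F_\eta\cup\{\eta\})=R$. Hence $\sum_{\eta\in H\setminus\{\gamma\}}|\mu_\gamma(\eta)|<\delta/2$ for every $\gamma\in H$.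

**Step 3: the $\ell_1$ estimate.** This step reads off the lower bound. For finitely supported scalars $(a_\gamma)_{\gamma\in H}$,
$$\|T\|\Big\|\sum_\gamma a_\gamma y_\gamma\Big\|\ge\sum_{\eta\in H}\Big|\sum_{\gamma}a_\gamma\mu_\gamma(\eta)\Big|\ge\sum_{\eta\in H}|a_\eta||\mu_\eta(\eta)|-\sum_{\gamma\in H}|a_\gamma|\sum_{\eta\in H\setminus\{\gamma\}}|\mu_\gamma(\eta)|\ge\frac\delta2\sum_\gamma|a_\gamma|.\tag{4}$$
Here $T\neq0$ because $S\ne\emptyset$. The upper bound $\|\sum a_\gamma y_\gamma\|\le\sum|a_\gamma|$ is clear. $\square$

**Reduction.** For a long unconditional basis we want every coordinate to be active on $Y$. Let $\Gamma_Y=\{\gamma:e^*_\gamma|_Y\neq0\}$. Each $y=\sum e_\gamma^*(y)e_\gamma$ lies in $X_{\Gamma_Y}$, so $Y\subset X_{\Gamma_Y}$, and $X_{\Gamma_Y}$ has the long unconditional basis $(e_\gamma)_{\gamma\in\Gamma_Y}$ with the same norm properties. Supports of vectors of $Y$ do not change. Replacing $X$ by $X_{\Gamma_Y}$, we may assume $e^*_\gamma|_Y\ne0$ for all $\gamma\in\Gamma$; we call this the reduced situation.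

In the reduced situation let $f\in X^*$. Since $(T_fy)(\gamma)=f(P_\gamma y)=f(e_\gamma)e^*_\gamma(y)$, the set $S$ of Lemma 3 for $T=T_f|_Y$ is exactly $\operatorname{supp}f$. Hence, for $\kappa$ regular uncountable,
$$\text{if }|\operatorname{supp}f|\ge\kappa\text{ for some }f\in X^*,\text{ then }Y\text{ contains a family equivalent to the basis of }\ell_1(\kappa).\tag{5}$$
Here $f$ ranges over all of $X^*$, annihilators of $Y$ included.

## 7. If all supports are small, many projections leave $Y$ invariant

In the remaining case every $f\in X^*$ has small support. As in the $c_0(\Gamma)$ hyperplane of Section 3, we want sets $A$ for which $P_AY\subset Y$. By Hahn–Banach this means that $f\circ P_A\in Y^\perp$ for every $f\in Y^\perp$: truncating an annihilator to $A$ should again give an annihilator. This is clear for those $f$ with $\operatorname{supp}f\subset A$. One cannot simply throw the supports of all annihilators into $A$, because there may be far too many annihilators. The remedy is that the unit ball of $Y^\perp$ is $w^*$-closed, so it suffices to approximate the truncations by annihilators living on $A$. For that we need only few annihilators, namely enough to be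 dense after restriction to $A$; and a closing-off argument provides them.

**Lemma 4.** In the reduced situation, let $\kappa$ be regular uncountable and $|\operatorname{supp}f|<\kappa$ for all $f\in X^*$. For every $B\subset\Gamma$ with $|B|<\kappa$ there is $A$ with $B\subset A\subset\Gamma$, $|A|<\kappa$ and $P_AY\subset Y$.

**Step 1: the topology on annihilators.** This step turns $w^*$-approximation into approximation at coordinates. Let $K=\{f\in B_{X^*}:f|_Y=0\}$, which is $w^*$-closed. View $f\in X^*$ as the function $\gamma\mapsto f(e_\gamma)$ on $\Gamma$. Since $(e_\gamma)$ has dense linear span, on bounded subsets of $X^*$ the $w^*$-topology is the topology of pointwise convergence on $\Gamma$.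

**Step 2: closing off.** This step builds $A$. Let $A_0=B$. Given $A_n$ with $|A_n|<\kappa$, the set $\{f|_{A_n}:f\in K\}\subset\mathbb K^{A_n}$ has a base of at most $\max(|A_n|,\omega)$ open sets, namely those given by finitely many coordinates in $A_n$ and balls with rational data. Choosing one element in each nonempty one gives $K_n\subset K$ with $|K_n|\le\max(|A_n|,\omega)<\kappa$ such that $\{f|_{A_n}:f\in K_n\}$ is dense in $\{f|_{A_n}:f\in K\}$. Put $A_{n+1}=A_n\cup\bigcup_{f\in K_n}\operatorname{supp}f$. By regularity $|A_{n+1}|<\kappa$. Let $A=\bigcup_nA_n$ and $K_\infty=\bigcup_nK_n$. As $\kappa$ is regular and uncountable, $|A|<\kappa$. Every $g\in K_\infty$ has $\operatorname{supp}g\subset A$.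

**Step 3: truncations are limits of annihilators.** This step shows $P_A^*f\in K$ for $f\in K$, where $P_A^*f=f\circ P_A$. As a function on $\Gamma$, $P_A^*f$ equals $f$ on $A$ and $0$ off $A$, and $\|P_A^*f\|\le1$. Let $E\subset\Gamma$ be finite and $\eta>0$. The finite set $E\cap A$ lies in some $A_n$, so there is $g\in K_n$ with $|g(e_\gamma)-f(e_\gamma)|<\eta$ for $\gamma\in E\cap A$. For $\gamma\in E\setminus A$ both $g(e_\gamma)$ and $(P_A^*f)(e_\gamma)$ are $0$. So $g$ is within $\eta$ of $P_A^*f$ on $E$. By Step 1, $P_A^*f$ is in the $w^*$-closure of $K_\infty\subset K$, hence in $K$.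

**Step 4: conclusion.** This step returns to $Y$. By Step 3 and scaling, every $f\in Y^\perp$ satisfies $f(P_Ay)=0$ for all $y\in Y$. By Hahn–Banach, $P_Ay\in Y$. $\square$

## 8. Disjoint blocks by transfinite recursion: proof of Theorem A

We keep the norm of Lemma 1 and assume the reduced situation. Let $\kappa$ be regular uncountable with $\operatorname{dens}Y\ge\kappa$.

**Step 1: the index set is large.** This is needed to keep choosing new coordinates. Finite rational combinations of the $e_\gamma$ are dense in $X$, so $\kappa\le\operatorname{dens}Y\le\operatorname{dens}X\le\max(|\Gamma|,\omega)$. As $\kappa>\omega$, we get $|\Gamma|\ge\kappa$.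

**Step 2: the $\ell_1$ alternative.** This step disposes of large supports. If some $f\in X^*$ has $|\operatorname{supp}f|\ge\kappa$, then (5) gives a family in $Y$ equivalent to the basis of $\ell_1(\kappa)$, and we are done. From now on $|\operatorname{supp}f|<\kappa$ for all $f\in X^*$, so Lemma 4 applies.

**Step 3: a chain of invariant sets.** This step builds an increasing family $(A_\alpha)_{\alpha<\kappa}$ of subsets of $\Gamma$ with $|A_\alpha|<\kappa$ and $P_{A_\alpha}Y\subset Y$. Let $A_0$ be given by Lemma 4 with $B=\emptyset$. Given $A_\alpha$, choose $\gamma_\alpha\in\Gamma\setminus A_\alpha$, which is possible because $|A_\alpha|<\kappa\le|\Gamma|$, and let $A_{\alpha+1}$ be given by Lemma 4 with $B=A_\alpha\cup\{\gamma_\alpha\}$. At a limit $\lambda<\kappa$ put $A_\lambda=\bigcup_{\alpha<\lambda}A_\alpha$. Its cardinality is less than $\kappa$ by regularity, and for $y\in Y$ we have $P_{A_\lambda}y=\lim_{\alpha<\lambda}P_{A_\alpha}y\in Y$ by the chain convergence of Section 5, since $Y$ is closed.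

**Step 4: one vector per gap.** This step finds vectors of $Y$ in the disjoint sets $D_\alpha=A_{\alpha+1}\setminus A_\alpha\ni\gamma_\alpha$. By the reduction there is $z_\alpha\in Y$ with $e^*_{\gamma_\alpha}(z_\alpha)\ne0$. Put
$$y_\alpha=P_{A_{\alpha+1}}z_\alpha-P_{A_\alpha}z_\alpha=P_{D_\alpha}z_\alpha\in Y.$$
Its support lies in $D_\alpha$, and $e^*_{\gamma_\alpha}(y_\alpha)=e^*_{\gamma_\alpha}(z_\alpha)\neq0$. So $(y_\alpha)_{\alpha<\kappa}$ are $\kappa$ nonzero vectors of $Y$ with pairwise disjoint supports.

**Step 5: disjoint vectors form an unconditional basic family.** This gives the first assertion of the theorem in the present case; in Step 2 it is clear. Let $Z$ be the closed span of $(y_\alpha)$. Since $P_{D_\alpha}y_\beta=\delta_{\alpha\beta}y_\alpha$, we have $P_{D_\alpha}Z\subset\mathbb Ky_\alpha$. For finite $F\subset\kappa$ the operator $\sum_{\alpha\in F}P_{D_\alpha}=P_{\bigcup_{\alpha\in F}D_\alpha}$ has norm at most $1$. The net of these operators, over finite $F$ ordered by inclusion, converges to the identity on each finite combination of the $y_\alpha$, hence at every point of $Z$. So each $z\in Z$ has the unconditional expansion $z=\sum_\alpha P_{D_\alpha}z$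 with $P_{D_\alpha}z\in\mathbb Ky_\alpha$. It is unique: if $z=\sum_\alpha b_\alpha y_\alpha$, then applying $P_{D_\alpha}$ gives $b_\alpha y_\alpha=P_{D_\alpha}z$, and $y_\alpha\neq0$. $\square$

## 9. Separability, CSP, biorthogonal systems and $w^*$-separability: proof of Theorem B

We prove (a)⇒(b)⇒(c)⇒(a), then (a)⇒(d)⇒(c), then (a)⇔(e).

**(a)⇒(b).** This is Fact 1.

**(b)⇒(c).** Here we show that an uncountable unconditional basic family destroys CSP. Let $(y_i)_{i\in I}\subset Y$ be such a family with closed span $Z$. Its coordinate functionals $y_i^*\in Z^*$ (continuous by Lemma 1) separate $Z$. For countable $I_0\subset I$ and $j\in I\setminus I_0$, the vector $y_j\ne0$ is annihilated by all $y_i^*$, $i\in I_0$. So $Z$ fails CSP, and by Fact 2 so does $Y$.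

**(c)⇒(a).** If $Y$ is nonseparable, then $\operatorname{dens}Y\ge\omega_1$, and Theorem A with the regular cardinal $\kappa=\omega_1$ gives an uncountable unconditional basic family in $Y$.

At this point (b)⇒(a) is established: a CSP subspace of a space with a long unconditional basis is separable.

**(a)⇒(d).** We show that biorthogonality forces discreteness. Let $(x_i,f_i)_{i\in I}$ be biorthogonal in $Y$. For $i\ne j$ we have $1=f_i(x_i-x_j)\le\|f_i\|\|x_i-x_j\|$, and likewise with $f_j$. So with $r_i=1/(2\|f_i\|)$ we get $\|x_i-x_j\|\ge\max(2r_i,2r_j)\ge r_i+r_j$. The open balls with centers $x_i$ and radii $r_i$ are pairwise disjoint, and each contains a point of a fixed countable dense subset of $Y$. Hence $I$ is countable.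

**(d)⇒(c).** An uncountable unconditional basic family, together with its coordinate functionals extended to $Y$ by Hahn–Banach, is an uncountable biorthogonal system.

**(a)⇒(e).** A separable $Y$ contains no copy of the nonseparable space $\ell_1(\omega_1)$. The family $\mathcal F=Y^*$ separates $Y$ by Hahn–Banach, so Fact 1 gives a countable separating subset.

**(e)⇒(a).** Here invariant projections turn a countable separating set into separability, which repairs the attempt of Section 4. Assume the reduced situation. As $Y\not\supset\ell_1(\omega_1)$, (5) with $\kappa=\omega_1$ shows that every $f\in X^*$ has countable support. Extend a countable separating subset of $Y^*$ to a countable $D\subset X^*$ and let $B=\bigcup_{g\in D}\operatorname{supp}g$, a countable set. Lemma 4 with $\kappa=\omega_1$ gives a countable $A\supset B$ with $P_AY\subset Y$. Let $y\in Y$. Then $y-P_Ay\in Y$. For $g\in D$ the functional $g\circ(I-P_A)$ vanishes at every $e_\gamma$: for $\gamma\in A$ because $(I-P_A)e_\gamma=0$, and for $\gamma\notin A$ because $g(e_\gamma)=0$. Hence $g(y-P_Ay)=0$ for all $g\in D$. As $D$ separates $Y$, $y=P_Ay$. Thus $Y\subset X_A$, which is separable.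

**Neither half of (e) can be dropped.** We give one example for each half, with $Y=X$. The space $\ell_1(\omega_1)$ has a long unconditional basis, embeds in $\ell_\infty$ by Section 4 and so has a countable separating set of functionals, but it is nonseparable. The space $c_0(\omega_1)$ has a long unconditional basis and is nonseparable. It contains no copy even of $\ell_1$. Indeed, the images of the unit vectors under an embedding $\ell_1\to c_0(\omega_1)$ have countable supports, so the embedding would take values in a copy of $c_0$. Its adjoint would then map $c_0^*=\ell_1$, a separable space, onto $\ell_1^*=\ell_\infty$, which is nonseparable; a contradiction. In particular $c_0(\omega_1)$ contains no copy of $\ell_1(\omega_1)$. $\square$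

## 10. Unconditional decompositions into WLD subspaces: proof of Theorem C

Lemmas 1 and 3 and inequality (3) did not need one-dimensional pieces. For general pieces we use them together with the following published facts; see Hájek, Montesinos, Vanderwerff, Zizler, *Biorthogonal Systems in Banach Spaces*, Springer 2008, Ch. 5.

- (W1) $Z$ is WLD if and only if there is $\Delta\subset Z$ with dense linear span such that $\{d\in\Delta:f(d)\ne0\}$ is countable for every $f\in Z^*$.
- (W2) Subspaces of WLD spaces are WLD. The dual ball of a subspace is a continuous image of the dual ball, by restriction of functionals, and continuous images of Corson compacts are Corson (Gul'ko; Michael–Rudin).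
- (W3) WLD spaces have M-bases, and WCG spaces are WLD.

Example for (W1): in $c_0(\Gamma)$ take $\Delta=\{e_\gamma:\gamma\in\Gamma\}$.

Let $(X_\gamma)_{\gamma\in\Gamma}$ be an unconditional decomposition of $X$ with all $X_\gamma$ WLD, with the norm of Lemma 1, and let $Y\subset X$.

**Step 1: shrink the pieces to $Y$.** This is the analog of the reduction in Section 6. Put $W_\gamma=\overline{P_\gamma Y}\subset X_\gamma$, which is WLD by (W2), and $X'=\overline{\operatorname{span}}\bigcup_\gamma W_\gamma$. Since $y=\sum P_\gamma y$ for $y\in Y$, we have $Y\subset X'$. The map $P_\gamma$ sends finite sums of elements of the $W_\beta$ into $W_\gamma$, which is closed, so $P_\gamma X'\subset W_\gamma$ by continuity. Hence each $x\in X'$ has the unconditional expansion $x=\sum P_\gamma x$ with $P_\gamma x\in W_\gamma$, unique because it is unique in $X$. So $(W_\gamma)$ is an unconditional decomposition of $X'$. Moreover each $M_\varepsilon$ maps $X'$ into itself with norm at most $1$, so (3) holds for $f\in(X')^*$ and $x\in X'$.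

**Step 2: the $\ell_1(\omega_1)$ alternative.** This step treats functionals that meet uncountably many pieces. Suppose some $f\in(X')^*$ has $f|_{W_\gamma}\ne0$ for uncountably many $\gamma$. For each such $\gamma$ there is $y\in Y$ with $f(P_\gamma y)\neq0$, as $P_\gamma Y$ is dense in $W_\gamma$. So $T_f|_Y:Y\to\ell_1(\Gamma)$ reaches uncountably many coordinates, and Lemma 3 with $\kappa=\omega_1$ shows that $Y$ contains $\ell_1(\omega_1)$.

**Step 3: the WLD alternative.** This step treats the other case: each $f\in(X')^*$ vanishes on all but countably many $W_\gamma$. By (W1) choose $\Delta_\gamma\subset W_\gamma$ for each $\gamma$, and let $\Delta=\bigcup_\gamma\Delta_\gamma$, which has dense linear span in $X'$. A given $f\in(X')^*$ is nonzero only on countably many $W_\gamma$, and on each of them it is nonzero at only countably many points of $\Delta_\gamma$. So $f$ is nonzero at only countably many points of $\Delta$. By (W1), $X'$ is WLD, and by (W2) so is $Y$.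

**Step 4: CSP.** This step derives separability. Let $Y$ have CSP. Then $Y$ does not contain $\ell_1(\omega_1)$, because $\ell_1(\omega_1)$ fails CSP and CSP passes to subspaces (Fact 2) and is an isomorphic invariant. By Steps 2 and 3, $Y$ is WLD, so it has an M-basis by (W3), and Fact 3 shows that $Y$ is separable.

**Step 5: order continuous Banach lattices.** This step verifies that they are covered. Let $X$ be an order continuous Banach lattice. By Lindenstrauss–Tzafriri, *Classical Banach Spaces II*, Prop. 1.a.9, $X$ is an unconditional sum of mutually disjoint closed ideals, each with a weak unit. Let $I$ be one of these ideals and $u\ge0$ a weak unit of $I$. We show that $I$ is WCG; then it is WLD by (W3). By Theorem 1.b.16 of the same book, order intervals in $X$ are weakly compact. So $[-u,u]\subset I$ is weakly compact, and it suffices to show $x\wedge nu\to x$ in norm for every $0\le x\in I$: then $x$ is a limit of points $x\wedge nu\in n[-u,u]$, and since every element of $I$ is a difference of two positive ones, $[-u,u]$ has dense linear span in $I$.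

Let $0\le x\in I$. The increasing sequence $(x\wedge nu)_n$ lies in the weakly compact interval $[0,x]$; let $z\in[0,x]$ be a weak cluster point. For each $m$ the set of elements $\ge x\wedge mu$ is convex and norm closed, hence weakly closed, and contains $x\wedge nu$ for $n\ge m$; so $z\ge x\wedge mu$. In the same way $z\le b$ for every upper bound $b$ of the sequence. Thus $z=\sup_n x\wedge nu$. We claim $z=x$. Let $w=x-z\ge0$, which lies in $I$, and $v=w\wedge u\ge0$. For every $n$ we have $v\le w\le x-x\wedge nu$, so $v+x\wedge nu\le x$; also $v+x\wedge nu\le u+nu=(n+1)u$. Hence $v+x\wedge nu\le x\wedge(n+1)u\le z$ for every $n$. Taking the supremum over $n$ gives $v+z\le z$, so $v=0$. As $u$ is a weak unit of $I$, $w=0$ and $z=x$. Therefore $x-x\wedge nu$ decreases to $0$. The infimum is taken in $X$, since $z$ is the supremum in $X$. By order continuity $\|x-x\wedge nu\|\to0$. $\square$
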